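# Hidden kernels and the price of absorbing them: factorization without uniformity on $\mathfrak X\oplus\ell_2$

## 1. A $2\times 2$ block with diagonal $\tfrac12$ and a kernel

Take the matrix
$$S=\frac12\begin{pmatrix}1&-1\\-1&1\end{pmatrix}.$$
Both diagonal entries equal $\tfrac12$. On the other hand $S(1,1)=0$ and $S(1,-1)=(1,-1)$, so $S$ is a projection of rank one. The diagonal looks healthy, and yet half of the space is gone.

Put $N$ copies of $S$ along the diagonal of a $2N\times 2N$ matrix. The diagonal entries are still all $\tfrac12$, and the kernel now has dimension $N$. On $\mathbb R^{2N}$ this is final: the matrix has rank $N$, so no matrices $A,B$ can give $BTA=I$.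

Now use infinitely many copies of $S$ on $\ell_2$, with unit vectors $f_1,f_2,\dots$. The operator $T$ has diagonal $\tfrac12$ and an infinite-dimensional kernel. But let $A:\ell_2\to\ell_2$ be given by $Af_k=(f_{2k-1}-f_{2k})/\sqrt2$, and let $B=A^*$. Since $T$ fixes every $f_{2k-1}-f_{2k}$, we get $TA=A$ and $BTA=A^*A=I$, with $\|A\|\|B\|=1$. The lost dimensions are not missed, because what is left is again a copy of $\ell_2$.

So a large diagonal can hide a kernel of any dimension. Whether the identity can still be recovered depends on whether the space can be rebuilt from what remains, and it is natural to ask at what price. Today we meet a space where the rebuilding is always possible and where the price is unbounded.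

## 2. Factorization property and uniform factorization property

Throughout, scalars are real and $X$ is an infinite-dimensional Banach space with a Schauder basis $(e_n)$ and coordinate functionals $(e_n^*)$. We write $B(X)$ for the bounded operators on $X$, and $[\,\cdot\,]$ for the closed linear span.

**Definition (large diagonal).** For $\delta>0$, an operator $T\in B(X)$ has $\delta$-large diagonal if $\inf_n|e_n^*(Te_n)|\ge\delta$. It has large diagonal if it has $\delta$-large diagonal for some $\delta>0$.

**Definition (factoring the identity).** For $C\ge1$, the identity $I_X$ $C$-factors through $T$ if there are $A,B\in B(X)$ with $I_X=BTA$ and $\|A\|\|B\|\le C$. It factors through $T$ if it $C$-factors for some $C$.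

**Definition (factorization properties).** The basis has the factorization property if $I_X$ factors through every $T\in B(X)$ with large diagonal. For a function $K:(0,\infty)\to[1,\infty)$ it has the $K(\delta)$-factorization property if, for every $\delta>0$, $I_X$ $K(\delta)$-factors through every $T$ with $\delta$-large diagonal. It has the uniform factorization property if this holds for some such $K$.

In Section 1, $T$ has $\tfrac12$-large diagonal and $I_{\ell_2}$ $1$-factors through it. Two remarks will be used freely. First, $I=BTA$ forces $\|A\|\|B\|\ge1/\|T\|$. Second, $e_n^*(Te_n)$ does not change when $e_n$ is rescaled, because $e_n^*$ is rescaled inversely. So we may normalize a basis whenever convenient, and then $\sup_n\|e_n^*\|<\infty$.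

The uniform property implies the factorization property. The question, posed by Richard Lechner, Pavlos Motakis, Paul F. X. Müller and Thomas Schlumprecht in "Strategically reproducible bases and the factorization property", arXiv:1809.09423 (2018), is whether some basis has the second property without the first. The answer is yes.

Direct sums carry the max norm, $\|(y,z)\|=\max(\|y\|,\|z\|)$. An operator on $Y\oplus Z$ is written as a $2\times2$ matrix of operators, and then each entry satisfies $\|A_{ij}\|\le\|A\|$. If $(e_n)$ and $(f_n)$ are bases of $Y$ and $Z$, the interlaced sequence $(e_1,0),(0,f_1),(e_2,0),(0,f_2),\dots$ is a basis of $Y\oplus Z$: its partial sum projections are direct sums of partial sum projections of the two bases. The diagonal of $T=\begin{pmatrix}T_{11}&R\\Q&T_{22}\end{pmatrix}$ with respect to it consists of the numbers $e_n^*(T_{11}e_n)$ and $f_n^*(T_{22}f_n)$.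

## 3. Going far out along the basis of $\ell_p$ or $c_0$

We first try the question on the most familiar spaces. In this section $Z$ is $\ell_p$ with $1<p<\infty$, or $c_0$, with unit vector basis $(f_n)$. We use two features: $(f_n)$ is weakly null, and $f_n^*(z)\to0$ for each $z\in Z$.

**Lemma 1.** Let $S\in B(Z)$ satisfy $|f_m^*(Sf_m)|\ge\delta$ for all $m$. For every $m_0$ there are $m_0<m_1<m_2<\cdots$ such that, with $H=[f_{m_i}]_i$ and $P_H$ the coordinate projection onto $H$, the operator $P_HS|_H:H\to H$ is invertible and its inverse has norm at most $\frac{4}{3\delta}$.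

*Proof.* We choose the $m_j$ inductively such that
$$|f_{m_i}^*(Sf_{m_j})|\le\delta\,2^{-i-j-2}\qquad(i\ne j).\tag{1}$$
Suppose $m_1,\dots,m_{j-1}$ are chosen. As $m\to\infty$, the sequence $(Sf_m)$ is weakly null, so $f_{m_i}^*(Sf_m)\to0$ for each $i<j$; also $f_m^*(Sf_{m_i})\to0$ for each $i<j$. Only finitely many conditions are involved, so any large enough $m$ can serve as $m_j$.

Write $P_HS|_H=D+W$, where $D$ is the diagonal part and $W$ has the entries $w_{ij}=f_{m_i}^*(Sf_{m_j})$ for $i\neq j$ and $0$ on the diagonal. An operator with a single nonzero matrix entry $w$ has norm $|w|$, so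
$$\|W\|\le\sum_{i,j}|w_{ij}|\le\delta\sum_{i,j\ge1}2^{-i-j-2}=\frac\delta4 .$$
The entries of $D$ have modulus between $\delta$ and $\|S\|$, so $D$ is invertible on $H$ with $\|D^{-1}\|\le1/\delta$. Hence $\|D^{-1}W\|\le\frac14$, the operator $D+W=D(I+D^{-1}W)$ is invertible, and $\|(D+W)^{-1}\|\le\frac1\delta\cdot\frac1{1-1/4}=\frac4{3\delta}$. $\square$

As a consequence, the unit vector basis of $Z$ has the uniform factorization property. Let $\sigma:Z\to H$ be the isometry $f_i\mapsto f_{m_i}$. With $A=\sigma$ and $B=\sigma^{-1}(P_HS|_H)^{-1}P_H$ we get $BSA=I_Z$ and $\|A\|\|B\|\le\frac4{3\delta}$, so $K(\delta)=\max(1,\frac4{3\delta})$ works. What makes it work is that $H$, which lies as far out as we please, is isometric to the whole space. For a separation of the two properties we should look at spaces that are not isomorphic to their tails.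

## 4. The Argyros–Haydon space alone, and the index obstruction

**Fact A.** [Argyros–Haydon, *A hereditarily indecomposable $\mathcal L_\infty$-space that solves the scalar-plus-compact problem*, Acta Math. 206 (2011), 1–54] There is an infinite-dimensional Banach space $Y$ with $Y^*$ isomorphic to $\ell_1$ such that every $S\in B(Y)$ has the form $S=\lambda I+K$ with $\lambda$ a scalar and $K$ compact. Moreover, $Y$ has a Schauder basis.

The basis is part of the construction; it also follows from Johnson–Rosenthal–Zippin, Israel J. Math. 9 (1971): a Banach space whose dual has a basis has a basis. In the title this space is called $\mathfrak X$; from now on it is $Y$.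

The scalar $\lambda$ is unique because $I_Y$ is not compact. It is multiplicative: $(\lambda I+K)(\mu I+L)=\lambda\mu I+(\lambda L+\mu K+KL)$, and the bracket is compact.

We recall some Fredholm theory. An operator $\Phi$ is Fredholm if $\ker\Phi$ is finite-dimensional and its range is closed and of finite codimension; its index is $\dim\ker\Phi$ minus the codimension of the range. An invertible operator plus a compact one is Fredholm of index $0$. For example, the right shift on $\ell_2$ is Fredholm of index $-1$; it is not compact, hence it cannot be scalar plus compact, for $\lambda I+K$ with $\lambda\ne0$ has index $0$. On $Y$ such shifts do not exist.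

**Proposition 2.** No basis of $Y$ has the factorization property.

*Proof.* Given a basis $(e_n)$, let $P=\frac12(e_1+e_2)\otimes(e_1^*+e_2^*)$, that is, $Py=\frac12(e_1^*(y)+e_2^*(y))(e_1+e_2)$. This is a rank-one projection, and $T=I-P$ has the diagonal entries $\frac12,\frac12,1,1,\dots$: it is the block of Section 1, followed by the identity. Suppose $BTA=I$, and let $A=\alpha I+{}$compact, $B=\beta I+{}$compact. Since $T=I+{}$compact, multiplicativity gives $\alpha\beta=1$, so $\alpha\ne0$ and $TA=\alpha I+{}$compact has index $0$. Its range lies in $(I-P)Y$, which has codimension $1$, so $TA$ has a nonzero kernel. But $BTA=I$ makes $TA$ injective, a contradiction. $\square$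

Let us see where the method of Section 3 stops on $Y$. Let $T=\lambda I+K\in B(Y)$ have $\delta$-large diagonal for a normalized basis with basis constant $b$. We shall see in Lemma 3 that $|\lambda|\ge\delta$. Let $\Pi_m$ be the $m$-th partial sum projection and $Y_{(m)}=[e_n]_{n>m}$. Since $\Pi_m\to I$ strongly and $K$ is compact, $\|(I-\Pi_m)K\|\le\delta/2$ for some $m$. Then $(I-\Pi_m)T|_{Y_{(m)}}=\lambda I+(I-\Pi_m)K|_{Y_{(m)}}$ is invertible on $Y_{(m)}$ with inverse of norm at most $2/\delta$. Hence $I_{Y_{(m)}}$ factors through $T$ with constant at most $2(1+b)/\delta$, uniformly in $T$. All that remains is to replace $Y_{(m)}$ by $Y$, and this is impossible: an isomorphism $J$ of $Y$ onto a closed subspace of finite codimension $k$, viewed in $B(Y)$, is Fredholm of index $-k$; writing $J=\lambda I+K$, we have $\lambda\ne0$, since a compact operator on $Y$ is not an isomorphism onto a closed infinite-dimensional subspace; so the index is $0$ and $k=0$.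

The way out is to give $Y$ a neighbor that does have shifts. In $Y\oplus\ell_2$ the lost $m$ dimensions can be taken from $\ell_2$, since $Y_{(m)}\oplus\ell_2\cong Y\oplus\ell_2$. So factorization becomes possible. But the number of dimensions to be absorbed depends on $T$ and has no bound, and $Y$, whose dual is $\ell_1$, is a bad place for $N$ Euclidean dimensions. That mismatch should make the price grow with $N$, and it does.

## 5. Factorization on $Y\oplus\ell_p$

Fix any normalized basis $(e_n)$ of $Y$, let $(f_n)$ be the unit vector basis of $\ell_2$, and put $X=Y\oplus\ell_2$ with the interlaced basis. Let $U:Y^*\to\ell_1$ be an isomorphism and $d=\|U\|\|U^{-1}\|$.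

**Theorem 1.** This basis of $X$ has the factorization property and fails the uniform factorization property. For every $N$ there is $T_N\in B(X)$ with $\frac12$-large diagonal such that $I_X$ does not $C$-factor through $T_N$ for any $C<d^{-1}\sqrt{2N/\pi}$.

This section proves the positive half. With no extra effort we work with $\ell_p$, $1<p<\infty$, in place of $\ell_2$; this will be needed later.

**Lemma 3.** If $K\in B(Y)$ is compact, then $e_n^*(Ke_n)\to0$. Consequently, if $\lambda I+K$ satisfies $|e_n^*((\lambda I+K)e_n)|\ge\delta$ for all $n$, then $|\lambda|\ge\delta$.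

*Proof.* The sequence $(e_n^*)$ is bounded and $e_n^*(y)\to0$ for each $y$. A bounded sequence of functionals that tends to $0$ pointwise tends to $0$ uniformly on relatively compact sets. Apply this to $\{Ke_m\}_m$, which is relatively compact because $\|e_m\|=1$. For the second claim, $e_n^*((\lambda I+K)e_n)=\lambda+e_n^*(Ke_n)\to\lambda$. $\square$

**Lemma 4.** For $1<p<\infty$, every $Q\in B(Y,\ell_p)$ is compact.

*Proof.* Consider $Q^*:\ell_{p'}\to Y^*\cong\ell_1$, where $1/p+1/p'=1$. As $\ell_{p'}$ is reflexive, a bounded sequence in it has a weakly convergent subsequence. The image of that subsequence converges weakly in $Y^*$, hence in norm, by the Schur property of $\ell_1$ (weakly convergent sequences in $\ell_1$ converge in norm). So $Q^*$ is compact, and by Schauder's theorem $Q$ is compact. $\square$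

**Lemma 5.** Let $Z=\ell_p$ $(1<p<\infty)$ or $Z=c_0$. Every closed subspace of finite codimension in $Y\oplus Z$ is isomorphic to $Y\oplus Z$.

*Proof.* Let $E$ be such a subspace, $k=\operatorname{codim}E$, and $X_k=Y\oplus[f_n]_{n>k}$. Then $\operatorname{codim}X_k=k$, and $X_k\cong Y\oplus Z$ by shifting the second coordinate. Put $F=E\cap X_k$, a closed subspace of finite codimension. The codimension of $F$ in $E$ is $\operatorname{codim}F-k$, and so is its codimension in $X_k$. Hence $E$ and $X_k$ are both direct sums of $F$ with finite-dimensional spaces of the same dimension, so $E\cong X_k\cong Y\oplus Z$. $\square$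

Note that the lemma says nothing about the size of the isomorphism; this is exactly where uniformity can get lost.

**Proposition 6.** For $1<p<\infty$, the interlaced basis of $Y\oplus\ell_p$ has the factorization property.

*Proof.* Let $T=\begin{pmatrix}T_{11}&R\\Q&T_{22}\end{pmatrix}$ have $\delta$-large diagonal, and write $T_{11}=\lambda I+K$ with $K$ compact.

**Step 1: normalize the two diagonal corners.** By Lemma 3, $|\lambda|\ge\delta$. By Lemma 1 applied to $T_{22}$ there is $H=[f_{m_i}]_i$ such that $P_HT_{22}|_H$ is invertible on $H$. Put $V=(P_HT_{22}|_H)^{-1}P_H:\ell_p\to H$, so that $VT_{22}|_H=I_H$. Let $A_0:Y\oplus H\to Y\oplus\ell_p$ be the inclusion and $B_0=I_Y\oplus V:Y\oplus\ell_p\to Y\oplus H$.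

**Step 2: show that the compressed operator is Fredholm.** We compute
$$\Phi:=B_0TA_0=\begin{pmatrix}\lambda I+K&R|_H\\VQ&I_H\end{pmatrix}=\begin{pmatrix}\lambda I&R|_H\\0&I_H\end{pmatrix}+\begin{pmatrix}K&0\\VQ&0\end{pmatrix}.\tag{2}$$
The first matrix is triangular with invertible diagonal entries, as $\lambda\ne0$, so it is invertible. The second is compact, because $Q$ is compact by Lemma 4. Hence $\Phi$ is Fredholm.

**Step 3: discard the finite-dimensional defects and absorb them.** Let $Z_0$ be a closed complement of $\ker\Phi$ in $Y\oplus H$. Then $\Phi|_{Z_0}$ is an isomorphism onto the range of $\Phi$, which is closed and of finite codimension, hence complemented. Projecting onto this range and then inverting $\Phi|_{Z_0}$ gives a bounded $\Psi:Y\oplus H\to Z_0$ with $\Psi\Phi|_{Z_0}=I_{Z_0}$. Now $Z_0$ has finite codimension in $Y\oplus H\cong Y\oplus\ell_p$, so by Lemma 5 there is an isomorphism $J:Y\oplus\ell_p\to Z_0$. Put $A=A_0J$ and $B=J^{-1}\Psi B_0$. Then $BTA=J^{-1}\Psi\Phi J=J^{-1}J=I$. $\square$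

## 6. Passing $\ell_2^N$ through $\ell_1$

Since $Y^*\cong\ell_1$, the price of moving $N$ Euclidean dimensions through $Y$ is, by duality, the price of moving them through $\ell_1$. One way to do the latter is through $\ell_1^N$ by the formal identity: the map $\ell_2^N\to\ell_1^N$ has norm $\sqrt N$, the map back has norm $1$, and the cost is $\sqrt N$. Up to a constant nothing better is possible.

**Lemma 7.** If $\alpha:\ell_2^N\to\ell_1$ and $\beta:\ell_1\to\ell_2^N$ satisfy $\beta\alpha=I$, then $\|\alpha\|\|\beta\|\ge\sqrt{2N/\pi}$.

*Proof.* Write $\alpha x=(\langle x,a_j\rangle)_j$ with $a_j\in\ell_2^N$, and $b_j=\beta u_j$, where $(u_j)$ is the unit vector basis of $\ell_1$. Then $\|b_j\|\le\|\beta\|$ and $x=\beta\alpha x=\sum_j\langle x,a_j\rangle b_j$ for every $x$. Apply this to the vectors of an orthonormal basis, take the inner product with the same vectors and add; this is the trace, and it gives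
$$N=\sum_j\langle a_j,b_j\rangle\le\|\beta\|\sum_j\|a_j\|.\tag{3}$$
To bound $\sum_j\|a_j\|$ we average. Let $g$ be a standard Gaussian vector in $\ell_2^N$. Then $\langle g,a_j\rangle$ is Gaussian with variance $\|a_j\|^2$, so $\mathbb E|\langle g,a_j\rangle|=\sqrt{2/\pi}\,\|a_j\|$, and
$$\sqrt{2/\pi}\,\sum_j\|a_j\|=\mathbb E\|\alpha g\|_1\le\|\alpha\|\,\mathbb E\|g\|\le\|\alpha\|\,(\mathbb E\|g\|^2)^{1/2}=\|\alpha\|\sqrt N.$$
With (3) this gives $N\le\|\beta\|\,\|\alpha\|\sqrt{\pi/2}\,\sqrt N$. $\square$

## 7. A hidden kernel of dimension $N$ costs at least a constant times $\sqrt N$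

The next lemma is the heart of the talk: the dimensions killed by $I-P$ must travel through $\ell_p$ and come back.

**Lemma 8.** Let $1<p<\infty$, let $P\in B(Y)$ be a projection of finite rank $N$, and let $T=(I-P)\oplus I_{\ell_p}$. If $BTA=I_{Y\oplus\ell_p}$, then there is a subspace $E\subset Y$ with $\dim E=N$ and $B_{12}A_{21}y=y$ for all $y\in E$.

*Proof.* Put $S=I-P$. The $(1,1)$ entry of $BTA=I$ reads
$$B_{11}SA_{11}+B_{12}A_{21}=I_Y.\tag{4}$$
By Lemma 4, $A_{21}:Y\to\ell_p$ is compact, so $B_{11}SA_{11}=I+{}$compact. Write $A_{11}=\alpha I+{}$compact and $B_{11}=\beta I+{}$compact. Since $S=I+{}$compact, multiplicativity gives $\alpha\beta=1$, so $\alpha\ne0$. Hence $SA_{11}=\alpha I+{}$compact is Fredholm of index $0$. Its range lies in $(I-P)Y$, which has codimension $N$; therefore $\dim\ker(SA_{11})\ge N$. Take $E\subset\ker(SA_{11})$ with $\dim E=N$ and apply (4) to $y\in E$. $\square$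

Compare this with Proposition 2: the index argument is the same, but instead of a contradiction it now produces $N$ dimensions on which $B_{12}A_{21}$ is the identity.

**Proposition 9.** Let $P\in B(Y)$ be a projection of finite rank $N$ and $T=(I-P)\oplus I_{\ell_2}$. If $I_X=BTA$, then $\|A\|\|B\|\ge d^{-1}\sqrt{2N/\pi}$.

*Proof.* Take $E$ from Lemma 8 with $p=2$ and put $L=A_{21}(E)\subset\ell_2$. Since $B_{12}A_{21}$ is the identity on $E$, the operator $A_{21}$ is injective on $E$ and $\dim L=N$. If $z=A_{21}y$ with $y\in E$, then $A_{21}B_{12}z=A_{21}(B_{12}A_{21}y)=A_{21}y=z$; so $A_{21}B_{12}|_L=I_L$. Let $\pi_L$ be the orthogonal projection of $\ell_2$ onto $L$, and put $a=\pi_LA_{21}:Y\to L$ and $b=B_{12}|_L:L\to Y$. Then $ab=I_L$ and $\|a\|\|b\|\le\|A\|\|B\|$.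

Now dualize: $b^*a^*=I_{L^*}$, hence $(b^*U^{-1})(Ua^*)=I_{L^*}$, a factorization of the identity of $L^*$ through $\ell_1$. As $L^*$ is isometric to $\ell_2^N$, Lemma 7 gives
$$\sqrt{2N/\pi}\le\|Ua^*\|\,\|b^*U^{-1}\|\le d\,\|a\|\|b\|\le d\,\|A\|\|B\|.\qquad\square$$

**End of the proof of Theorem 1.** The factorization property is Proposition 6 with $p=2$. For the other half we bring back the blocks of Section 1. Let
$$P_N=\frac12\sum_{k=1}^N(e_{2k-1}+e_{2k})\otimes(e_{2k-1}^*+e_{2k}^*),\qquad T_N=(I-P_N)\oplus I_{\ell_2}.$$
The range of $P_N$ is spanned by the $N$ vectors $e_{2k-1}+e_{2k}$, and $P_N$ fixes each of them; so $P_N$ is a projection of rank $N$. The diagonal entries of $I-P_N$ are $\frac12$ for $n\le2N$ and $1$ for $n>2N$. So $T_N$ has $\frac12$-large diagonal, and by Proposition 9 the identity does not $C$-factor through $T_N$ for $C<d^{-1}\sqrt{2N/\pi}$. Letting $N\to\infty$, no finite $K(\frac12)$ exists, and the uniform factorization property fails. In fact no finite $K(\delta)$ exists for any $\delta>0$: the operator $2\delta T_N$ has $\delta$-large diagonal,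 and every factorization through it has constant at least $(2\delta)^{-1}d^{-1}\sqrt{2N/\pi}$. $\blacksquare$

## 8. Controlling the norm of $T$ as well

Nothing above bounds $\|T_N\|$: the projections $P_N$ were built from an arbitrary basis and may have large norms. So one may ask whether uniformity comes back when the constant may depend on $\|T\|$ too.

**Definition (norm-controlled uniformity).** A basis has the norm-controlled uniform factorization property if there is a function $K(\delta,\tau)$ such that $I$ $K(\delta,\tau)$-factors through every $T$ with $\delta$-large diagonal and $\|T\|\le\tau$.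

The uniform property implies this one. For instance, by Section 3 the unit vector basis of $\ell_p$ has it with a $K$ that ignores $\tau$. To treat it on sums with $Y$ we need more of the structure of $Y$, again from Argyros–Haydon.

**Fact B.** $Y$ is a closed subspace of $\ell_\infty(\Gamma)$, where $\Gamma=\bigcup_n\Gamma_n$ with $\Gamma_n$ finite and increasing, and $\#\Gamma_n\to\infty$. $Y$ has a basis $(d_\gamma)_{\gamma\in\Gamma}$, in an enumeration in which each $\Gamma_n$ is an initial segment. There are a constant $M\ge1$ and linear operators $i_n:\ell_\infty(\Gamma_n)\to Y$ with $\|i_n\|\le M$, $(i_nu)|_{\Gamma_n}=u$ and $i_n[\ell_\infty(\Gamma_n)]=[d_\gamma]_{\gamma\in\Gamma_n}$. Moreover $d_\gamma|_{\Gamma_n}=0$ for $\gamma\notin\Gamma_n$.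

To get used to the notation, look at $c_0\subset\ell_\infty(\mathbb N)$ with $\Gamma_n=\{1,\dots,n\}$, $d_\gamma$ the unit vectors, and $i_n$ extension by zero: all these structural properties hold with $M=1$. In general, $i_nu$ is some extension of $u$, with norm under control.

Let $J_n:Y\to\ell_\infty(\Gamma_n)$ be restriction. Then $\|J_n\|\le1$ and $J_ni_n=I$. Put $\mathsf P_n=i_nJ_n$. If $\gamma\in\Gamma_n$, then $d_\gamma=i_nu$ for some $u$, so $\mathsf P_nd_\gamma=i_nJ_ni_nu=d_\gamma$. If $\gamma\notin\Gamma_n$, then $J_nd_\gamma=0$. So $\mathsf P_n$ is the basis projection onto $[d_\gamma]_{\gamma\in\Gamma_n}$, with kernel $Y_n:=[d_\gamma]_{\gamma\notin\Gamma_n}$. We have $\|\mathsf P_n\|\le M$, and $\mathsf P_n\to I$ strongly. Let $b$ be the basis constant; then $\|d_\gamma\|\|d_\gamma^*\|\le2b$. The constant $d$ is that of Section 5.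

**Theorem 2.** Let $Z=\ell_p$ $(1<p<\infty)$ or $Z=c_0$, and equip $Y\oplus Z$ with the interlaced basis built from $(d_\gamma)$ and the unit vector basis $(f_n)$ of $Z$.

(i) The basis has the factorization property and fails the uniform factorization property.

(ii) If $Z=\ell_p$, even the norm-controlled version fails. For all $N$ and $\varepsilon>0$ there is a projection $T=(I-P)\oplus I_{\ell_p}$ with $\operatorname{rank}P=N$, $\|T\|\le1+M$ and all diagonal entries in $[1-\varepsilon,1+\varepsilon]$, such that every factorization $I=BTA$ has $\|A\|\|B\|\ge c_rN^{1/r}$. Here $r=2$ if $p\le2$ and $r>p$ is arbitrary if $p>2$, and $c_r>0$ depends only on $p$, $r$ and $Y$. For $p=2$ the optimal factorization constant of $T$ lies between $d^{-1}\sqrt{2/\pi}\,\sqrt N$ and $(1+M)(1+2M)\sqrt N$.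

(iii) If $Z=c_0$, the norm-controlled uniform factorization property holds, with $K(\delta,\tau)=2(1+M)^3\delta^{-1}(1+2\tau/\delta)$. The uniform property fails: there are $T_t$ $(t>0)$ with all diagonal entries equal to $1$ such that any factorization of the identity through $T_t$ has constant at least $\sqrt{\kappa t/2}$, where $\kappa>0$ depends only on $Y$ and its basis.

So among these $Z$ the norm-controlled uniform property holds exactly for $Z=c_0$. For $Z=\ell_2$ and the basis $(d_\gamma)$, uniformity fails in the strong sense; for $Z=c_0$ it is the dependence on $\|T\|$ alone that destroys it.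

The factorization property for $Z=\ell_p$ is Proposition 6, applied to the normalized basis $(d_\gamma/\|d_\gamma\|)$; the diagonal entries, and hence the property, are not affected by this rescaling. The failure of uniformity for $\ell_p$ follows from (ii): with $\varepsilon=\frac12$ and $N\to\infty$, no finite $K(\frac12,1+M)$ exists, so the norm-controlled property fails, and the uniform one with it. Thus we have to prove (ii), (iii), and the factorization property for $Z=c_0$.

## 9. Averaging projections with random signs

We want a projection $P$ on $Y$ of rank $N$, of norm at most $M$, and with diagonal close to $0$. The block of Section 1 suggests how: $I-S=\frac12\begin{pmatrix}1&1\\1&1\end{pmatrix}$ averages two coordinates, has norm one on $\ell_\infty^2$, and has diagonal $\frac12$. Averaging over $r_0$ coordinates lowers the diagonal to $1/r_0$ with respect to unit vectors. But the vectors $d_\gamma$ are not unit vectors: if $d_\gamma$ were constant on the block, the plain average would not be small at all. Random signs cure this.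

**Lemma 10.** For all $N$ and $\varepsilon>0$ there are $n$ and a norm-one projection $q$ on $\ell_\infty(\Gamma_n)$, of rank $N$ and with range isometric to $\ell_\infty^N$, such that $P=i_nqJ_n$ is a projection on $Y$ of rank $N$ with $\|P\|\le M$ and $|d_\gamma^*(Pd_\gamma)|\le\varepsilon$ for all $\gamma\in\Gamma$.

*Proof.* **Step 1: define $q$ and $P$ for given signs.** Let $n$ be large, $\ell=\#\Gamma_n\ge N$ and $r_0=\lfloor\ell/N\rfloor$. Let $G_1,\dots,G_N\subset\Gamma_n$ be disjoint with $\#G_k=r_0$. For signs $s=(s_j)$ put
$$(qu)_i=s_i\,r_0^{-1}\sum_{j\in G_k}s_ju_j\quad(i\in G_k),\qquad(qu)_i=0\quad\Big(i\notin\bigcup_kG_k\Big).$$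
Clearly $\|q\|\le1$. The range of $q$ consists of the combinations of the $N$ disjointly supported vectors $\sum_{i\in G_k}s_iu_i^0$, where $u_i^0$ is the $i$-th unit vector. Their coordinates on $G_k$ have modulus $1$, so the range is isometric to $\ell_\infty^N$. Each of these vectors is fixed by $q$, because $r_0^{-1}\sum_{j\in G_k}s_js_j=1$. So $q$ is a norm-one projection of rank $N$. Since $J_ni_n=I$, we have $P^2=i_nq(J_ni_n)qJ_n=P$. As $J_n$ is onto and $i_n$ is injective, $\operatorname{rank}P=N$. Finally $\|P\|\le M$.

**Step 2: estimate the diagonal by sign averages.** If $\gamma\notin\Gamma_n$, then $J_nd_\gamma=0$ and $d_\gamma^*(Pd_\gamma)=0$. If $\gamma\in\Gamma_n$, let $a^\gamma=J_nd_\gamma/\|d_\gamma\|$, whose coordinates have modulus at most $1$. Then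
$$|d_\gamma^*(Pd_\gamma)|\le\|d_\gamma^*\|\,M\,\|d_\gamma\|\,\|qa^\gamma\|\le2bM\max_k\Big|r_0^{-1}\sum_{j\in G_k}s_ja_j^\gamma\Big|.\tag{5}$$

**Step 3: choose the signs.** Let the signs be independent and uniform, and put $x=\varepsilon/(2bM)$. For a fixed pair $(\gamma,k)$, Hoeffding's inequality gives
$$\Pr\Big(\Big|\sum_{j\in G_k}s_ja_j^\gamma\Big|>r_0x\Big)\le2\exp\Big(-\frac{r_0^2x^2}{2\sum_{j\in G_k}|a_j^\gamma|^2}\Big)\le2e^{-r_0x^2/2}$$
(the probability is $0$ if all $a_j^\gamma$ with $j\in G_k$ vanish). There are $\ell N$ pairs, so some average in (5) exceeds $x$ with probability at most $2\ell Ne^{-r_0x^2/2}$. As $n\to\infty$ we have $\ell\to\infty$ and $r_0\ge\ell/N-1$, so this tends to $0$. For $n$ large some choice of signs keeps all averages at most $x$, and then (5) gives $|d_\gamma^*(Pd_\gamma)|\le\varepsilon$ for all $\gamma$. $\square$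

In (ii) we take $T=(I-P)\oplus I_{\ell_p}$ with this $P$. It is a projection, its diagonal entries are $1-d_\gamma^*(Pd_\gamma)$ and $1$, all in $[1-\varepsilon,1+\varepsilon]$, and $\|T\|=\max(\|I-P\|,1)\le1+M$.

## 10. Summing operators and the lower bound $N^{1/r}$

For $p=2$, Proposition 9 gives $\|A\|\|B\|\ge d^{-1}\sqrt{2/\pi}\,\sqrt N$ for every factorization through $T$. For general $p$ the passage to a Euclidean $L$ is not available, and we measure the loss with summing norms.

**Definition ($r$-summing).** An operator $u:E\to F$ is $r$-summing if there is a constant $c$ with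
$$\Big(\sum_i\|ux_i\|^r\Big)^{1/r}\le c\,\sup_{x^*\in B_{E^*}}\Big(\sum_i|x^*(x_i)|^r\Big)^{1/r}$$
for all finite families $(x_i)$ in $E$. The least such $c$ is $\pi_r(u)$.

For example, $\pi_2(I_{\ell_2^N})=\sqrt N$. An orthonormal basis $(h_j)$ gives $\sqrt N$ on the left and $1$ for the supremum. Conversely, $\sum_i\|x_i\|^2=\sum_{j\le N}\sum_i|\langle x_i,h_j\rangle|^2$ is at most $N$ times the square of the supremum. So $\pi_2$ sees dimension, and at the rate $\sqrt N$. On the other hand, operators from $C(K)$ into $\ell_p$ have small summing norms. The space $\ell_p$ has cotype $2$ if $p\le2$ and cotype $p$ if $p>2$. Maurey's theorem (see Diestel–Jarchow–Tonge, *Absolutely Summing Operators*, Thm 11.14) says that operators $u$ from $C(K)$-spaces into $\ell_p$ are $r$-summing with $\pi_r(u)\le c\|u\|$, for $r=2$ when $p\le2$, and for every $r>p$ when $p>2$; here $c$ depends on $p$ and $r$.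

We also need many vectors that are long individually and short in combination. This is the Dvoretzky–Rogers lemma; its proof is short, so here it is.

**Lemma 11.** Let $E$ be a normed space of dimension $N\ge2$ and $m=\lfloor N/2\rfloor$. There are $x_1,\dots,x_m\in E$ with $\|x_i\|\ge\frac12$ and $\|\sum a_ix_i\|\le(\sum a_i^2)^{1/2}$ for all scalars $a_i$.

*Proof.* Fix a linear identification of $E$ with $\mathbb R^N$, so that operators $\ell_2^N\to E$ have determinants. By compactness there is $u:\ell_2^N\to E$ with $\|u\|\le1$ and $|\det u|$ maximal; then $u$ is invertible and $\|u\|=1$. For any $v:\ell_2^N\to E$ and $t>0$, maximality gives $|\det(u+tv)|\le\|u+tv\|^N|\det u|$. For small $t$ this says $\det(I+tu^{-1}v)\le(1+t\|v\|)^N$, and comparing the first-order terms as $t\to0$ we get $\operatorname{tr}(u^{-1}v)\le N\|v\|$. Let $F\subset\ell_2^N$ have dimension $k$ and let $v=u\,p_F$ with $p_F$ the orthogonal projection onto $F$. Then $k\le N\|u|_F\|$. So every $k$-dimensional subspace $F$ contains a unit vector $w$ with $\|uw\|\ge k/N$.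

Choose orthonormal $w_1,w_2,\dots$ inductively, with $w_i$ in the orthogonal complement of $w_1,\dots,w_{i-1}$, which has dimension $N-i+1$, and with $\|uw_i\|\ge(N-i+1)/N$. For $i\le m$ this is at least $\frac12$. Put $x_i=uw_i$; then $\|\sum a_ix_i\|\le\|\sum a_iw_i\|=(\sum a_i^2)^{1/2}$. $\square$

**Lower bound in (ii).** Let $BTA=I$ with $T=(I-P)\oplus I_{\ell_p}$, $\operatorname{rank}P=N$, and $C=\|A\|\|B\|$. Let $r$ be as in Theorem 2(ii).

**Step 1: bound $\pi_r(A_{21})$.** Since $\ell_p$ is reflexive, $A_{21}^{**}:Y^{**}\to\ell_p$ extends $A_{21}$. As $Y^*\cong\ell_1$, there is an isomorphism $\theta:Y^{**}\to\ell_\infty$, and $\ell_\infty$ is a $C(K)$-space. Maurey's theorem, applied to $A_{21}^{**}\theta^{-1}$, gives $\pi_r(A_{21}^{**})\le\|\theta\|\,\pi_r(A_{21}^{**}\theta^{-1})\le c\|\theta\|\|\theta^{-1}\|\|A_{21}\|$. Restriction to the subspace $Y$ does not increase $\pi_r$, because the suprema in the definition are the same by the Hahn–Banach theorem. So $\pi_r(A_{21})\le c'\|A_{21}\|$ with $c'$ depending only on $p$, $r$, $Y$.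

**Step 2: test on a Dvoretzky–Rogers system, for $N\ge2$.** Lemma 8 gives $E\subset Y$ with $\dim E=N$ and $y=B_{12}A_{21}y$ on $E$. Take $x_1,\dots,x_m\in E$ from Lemma 11. For $x^*\in B_{Y^*}$, since $r\ge2$,
$$\Big(\sum|x^*(x_i)|^r\Big)^{1/r}\le\Big(\sum|x^*(x_i)|^2\Big)^{1/2}=\sup_{\sum a_i^2\le1}x^*\Big(\sum a_ix_i\Big)\le1.$$
Therefore
$$\tfrac12m^{1/r}\le\Big(\sum\|x_i\|^r\Big)^{1/r}\le\|B_{12}\|\Big(\sum\|A_{21}x_i\|^r\Big)^{1/r}\le\|B_{12}\|\,\pi_r(A_{21})\le c'C.$$
As $m\ge N/3$ for $N\ge2$, this is $C\ge c_rN^{1/r}$ with $c_r=\frac1{2c'}3^{-1/r}$.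

**Step 3: the case $N=1$.** Here $C\ge1/\|T\|\ge1/(1+M)$, so the bound holds after decreasing $c_r$. $\square$

## 11. The matching upper bound for $p=2$

Here we show that for $p=2$ and the $P$ of Lemma 10 the price $\sqrt N$ suffices, up to a constant. The plan is to carry $\operatorname{ran}P$ into $\ell_2$ before applying $T$ and to carry it back afterwards.

Identify $\ell_2=\ell_2^N\oplus_2\ell_2$. Since $J_n$ is onto, $\operatorname{ran}P=i_n[\operatorname{ran}q]$, and $\operatorname{ran}q$ is isometric to $\ell_\infty^N$. For $u\in\operatorname{ran}q$ we have $\|u\|=\|J_ni_nu\|\le\|i_nu\|\le M\|u\|$. Let $w:\operatorname{ran}P\to\ell_2^N$ send $i_nu$ to the coordinate vector of $u$ in $\ell_\infty^N$, read in $\ell_2^N$. Since $\|v\|_\infty\le\|v\|_2\le\sqrt N\|v\|_\infty$ on $\mathbb R^N$, we get $\|w\|\le\sqrt N$ and $\|w^{-1}\|\le M$. Put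
$$A(y,z)=\big((I-P)y,(wPy,z)\big),\qquad B\big(y,(v,z)\big)=\big((I-P)y+w^{-1}v,\,z\big).$$
As $T$ fixes the vectors $((I-P)y,\cdot)$, we obtain $BTA(y,z)=((I-P)y+Py,z)=(y,z)$. For the norms, with $\|y\|,\|z\|\le1$ we have $\|(wPy,z)\|\le\|wPy\|+\|z\|\le M\sqrt N+1$. Hence $\|A\|\le\max(1+M,1+M\sqrt N)\le(1+M)\sqrt N$. Likewise $\|B\|\le\max(1+2M,1)=1+2M$. So $\|A\|\|B\|\le(1+M)(1+2M)\sqrt N$. Together with Sections 9 and 10 this proves (ii). $\blacksquare$

The only expensive map is $w$, from $\ell_\infty^N$ to $\ell_2^N$. With $c_0$ in place of $\ell_2$ it can be replaced by an isometry, and this is why $c_0$ behaves differently.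

## 12. Operators from $c_0$ to $Y$, and the positive results for $Y\oplus c_0$

For $Z=c_0$ the compactness of operators $Y\to Z$ is not at our disposal; in fact Section 13 uses an operator $Y\to c_0$ that is bounded below on suitable functionals. But operators in the other direction are compact. The reason is that $Y$ does not contain $c_0$.

**Lemma 12.** $Y$ has no subspace isomorphic to $c_0$.

*Proof.* Suppose it has one. $Y$ is separable, so by Sobczyk's theorem there is a projection $\Pi$ of $Y$ onto this copy. Write $\Pi=\lambda I+K$. From $\Pi^2=\Pi$ we get $\lambda^2=\lambda$. If $\lambda=0$, then $\Pi$ is a compact projection, hence of finite rank, which is false. So $\lambda=1$, and $I-\Pi$ is a compact projection, hence of finite rank. Thus $Y$ is the direct sum of a copy of $c_0$ and a finite-dimensional space, so $Y\cong c_0$. But on $c_0$ the coordinate projection onto the even coordinates is not scalar plus compact: the scalar would be $0$ or $1$ as before, so this projection or its complement would have finite rank. This contradicts Fact A. $\square$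

A series $\sum x_n$ is weakly unconditionally Cauchy if $\sum|x^*(x_n)|<\infty$ for every $x^*$. For example, $\sum f_n$ in $c_0$ is such a series, and it does not converge. The theorem of Bessaga and Pełczyński says that in a space without subspaces isomorphic to $c_0$ every weakly unconditionally Cauchy series converges unconditionally.

**Lemma 13.** Every $R\in B(c_0,Y)$ is compact, and $\|R|_{[f_n]_{n>m}}\|\to0$ as $m\to\infty$.

*Proof.* The norms in question do not increase with $m$. If they do not tend to $0$, there are $\rho>0$ and finitely supported vectors $v_1,v_2,\dots$ in the unit ball of $c_0$, with supports moving to the right and disjoint, such that $\|Rv_k\|\ge\rho$. For $y^*\in Y^*$ we have $\sum_k|y^*(Rv_k)|=\sum_k|(R^*y^*)(v_k)|\le\|R^*y^*\|_{\ell_1}<\infty$. So $\sum Rv_k$ is weakly unconditionally Cauchy. By Lemma 12 and Bessaga–Pełczyński it converges, so $\|Rv_k\|\to0$, a contradiction. Now $R$ is the norm limit of the finite-rank operators $R\circ(\text{projection onto the first }m\text{ coordinates})$, so it is compact. $\square$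

**Factorization property of $Y\oplus c_0$.** We repeat the proof of Proposition 6. Steps 1 and 3 use only Lemmas 1, 3 and 5, which cover $Z=c_0$ (Lemma 3 with the normalized basis). Step 2 asks that $\Phi$ be Fredholm, and for this we split differently:
$$\Phi=\begin{pmatrix}\lambda I+K&R|_H\\VQ&I_H\end{pmatrix}=\begin{pmatrix}\lambda I&0\\VQ&I_H\end{pmatrix}+\begin{pmatrix}K&R|_H\\0&0\end{pmatrix}.$$
The first matrix is lower triangular with invertible diagonal, hence invertible; the second is compact by Lemma 13. So $\Phi$ is Fredholm, and Step 3 finishes the proof as before. $\square$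

**Norm-controlled property of $Y\oplus c_0$.** Let $T$ have $\delta$-large diagonal, $\|T\|\le\tau$ and $T_{11}=\lambda I+K$. By Lemma 3, $|\lambda|\ge\delta$. Let $\eta>0$ be small, to be fixed depending on $\delta,\tau,M$. Instead of Fredholm theory we cut off a tail, as in Section 4, so that we keep track of constants.

**Step 1: choose the tails.** Since $K$ is compact and $\mathsf P_n\to I$ strongly with bounded norms, there is $n$ with $\|(I-\mathsf P_n)K\|\le\eta$. By Lemma 13 there is $m_0$ with $\|R|_{[f_m]_{m>m_0}}\|\le\eta$. Apply Lemma 1 to $T_{22}$ with this $m_0$: we get $H=[f_{m_i}]_i$ with $\|R|_H\|\le\eta$ such that $V=(P_HT_{22}|_H)^{-1}P_H$ satisfies $VT_{22}|_H=I_H$ and $\|V\|\le\frac4{3\delta}\le\frac2\delta$.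

**Step 2: compress $T$ to the tails.** Let $A_0:Y_n\oplus H\to Y\oplus c_0$ be the inclusion and $B_0=\lambda^{-1}(I-\mathsf P_n)\oplus V:Y\oplus c_0\to Y_n\oplus H$. Then $\|A_0\|\le1$ and, since $M\ge1$, $\|B_0\|\le\max\big((1+M)/\delta,2/\delta\big)=(1+M)/\delta$. On $Y_n$ we have $\lambda^{-1}(I-\mathsf P_n)(\lambda I+K)=I+\lambda^{-1}(I-\mathsf P_n)K$. Hence
$$\Phi=B_0TA_0=\begin{pmatrix}I+E&G\\h&I\end{pmatrix}\quad\text{with}\quad\|E\|\le\frac\eta\delta,\quad\|G\|\le\frac{(1+M)\eta}\delta,\quad\|h\|\le\frac{2\tau}\delta,$$
where $E=\lambda^{-1}(I-\mathsf P_n)K|_{Y_n}$, $G=\lambda^{-1}(I-\mathsf P_n)R|_H$ and $h=VQ|_{Y_n}$.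

**Step 3: invert $\Phi$.** The entry $h$ need not be small, but one row operation removes it:
$$\begin{pmatrix}I&0\\-h&I\end{pmatrix}\Phi=\begin{pmatrix}I+E&G\\-hE&I-hG\end{pmatrix}.\tag{6}$$
The right side differs from the identity by an operator of norm at most $\max(1,\|h\|)(\|E\|+\|G\|)\le\max(1,2\tau/\delta)(2+M)\eta/\delta$. Fix $\eta$ so small that this is at most $\frac12$. Then the right side of (6) is invertible with inverse of norm at most $2$. The left factor in (6) is invertible and has norm at most $1+\|h\|$. So $\Phi$ is invertible and $\|\Phi^{-1}\|\le2(1+2\tau/\delta)$.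

**Step 4: absorb the finite-dimensional part, at bounded cost.** Identify $H\equiv c_0\equiv\ell_\infty(\Gamma_n)\oplus_\infty c_0$ isometrically, and define
$$\iota:Y\oplus c_0\to Y_n\oplus H,\qquad\iota(y,z)=\big((I-\mathsf P_n)y,(J_ny,z)\big).$$
Its inverse is $(y',(u,z))\mapsto(y'+i_nu,z)$. In one direction, $(I-\mathsf P_n)y+i_nJ_ny=y$. In the other, let $y'\in Y_n$; then $i_nJ_ny'=\mathsf P_ny'=0$, so $J_ny'=0$ as $i_n$ is injective. Hence $J_n(y'+i_nu)=u$ and $(I-\mathsf P_n)(y'+i_nu)=y'+i_nu-i_nu=y'$. Both $\iota$ and $\iota^{-1}$ have norm at most $1+M$.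

Put $A=A_0\iota$ and $B=\iota^{-1}\Phi^{-1}B_0$. Then $BTA=\iota^{-1}\Phi^{-1}\Phi\iota=I$ and
$$\|A\|\|B\|\le(1+M)^2\cdot2\Big(1+\frac{2\tau}\delta\Big)\cdot\frac{1+M}\delta=2(1+M)^3\delta^{-1}\Big(1+\frac{2\tau}\delta\Big).\qquad\square$$

## 13. Triangular operators on $Y\oplus c_0$ with diagonal $1$ and growing norm

It remains to see that the dependence on $\tau$ cannot be dropped. In (6) the entry $h$ was paid for in full. So we take operators that are the identity plus a large lower-left entry, built from functionals on $Y$ that stay large.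

**Step 1: find an $\ell_1$-sequence among the coordinate functionals.** Normalize the basis of $Y$ and write it as $(e_n)$; this does not affect diagonals. The sequence $(e_n^*)$ is bounded and weak*-null, and $\|e_n^*\|\ge1$ since $e_n^*(e_n)=1=\|e_n\|$. It has no weakly Cauchy subsequence. Indeed $Y^*\cong\ell_1$ is weakly sequentially complete and has the Schur property, so such a subsequence would converge in norm; its limit would be $0$, the weak* limit; and this contradicts $\|e_n^*\|\ge1$. By Rosenthal's $\ell_1$ theorem there are a subsequence $q_j=e_{n_j}^*$ and $\kappa\in(0,1]$ with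
$$\Big\|\sum a_jq_j\Big\|\ge\kappa\sum|a_j|\qquad\text{for all }(a_j)\in\ell_1.\tag{7}$$
Let $Q:Y\to c_0$, $Qy=(q_j(y))_j$; this is bounded and takes values in $c_0$ because $(q_j)$ is bounded and weak*-null. Put
$$T_t=\begin{pmatrix}I&0\\tQ&I\end{pmatrix}\qquad(t>0).$$
All diagonal entries of $T_t$ are $1$.

Now let $BT_tA=I$, put $C=\|A\|\|B\|$, and rescale so that $\|A\|=\|B\|=\sqrt C$. The operators $A_{12},B_{12}:c_0\to Y$ are compact by Lemma 13. We shall use several times that the adjoint $L^*$ of a compact operator $L$ maps bounded weak*-null sequences $(x_k^*)$ to norm-null ones: $\|L^*x_k^*\|=\sup_{\|x\|\le1}|x_k^*(Lx)|\to0$, since $(x_k^*)$ tends to $0$ uniformly on relatively compact sets. We write $o(1)$ for norm-null sequences.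

**Step 2: the $(1,1)$ entry shows that $A_{11}$ is not small modulo compacts.** It reads
$$B_{11}A_{11}+B_{12}(tQA_{11}+A_{21})=I,$$
so $B_{11}A_{11}=I+{}$compact. If $A_{11}=\alpha I+{}$compact and $B_{11}=\beta I+{}$compact, then $\alpha\beta=1$. Since $(q_j)$ is bounded and weak*-null, $B_{11}^*q_j=\beta q_j+o(1)$. Hence $|\beta|\|q_j\|\le\|B_{11}\|\|q_j\|+o(1)$, and $\|q_j\|\ge1$ gives $|\beta|\le\|B_{11}\|\le\sqrt C$. Therefore $|\alpha|\ge C^{-1/2}$.

**Step 3: the $(2,1)$ entry bounds $B_{22}QA_{11}$ from above.** It reads $B_{21}A_{11}+B_{22}(tQA_{11}+A_{21})=0$, that is, $tB_{22}QA_{11}=-B_{21}A_{11}-B_{22}A_{21}$. Hence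
$$t\,\|B_{22}QA_{11}\|\le2C.\tag{8}$$

**Step 4: the $(2,2)$ entry shows that $B_{22}$ is not small.** It reads $B_{21}A_{12}+B_{22}(tQA_{12}+A_{22})=I$, and $A_{12}$ is compact, so $B_{22}A_{22}=I+{}$compact. Let $\varphi_k=B_{22}^*f_k^*\in\ell_1=c_0^*$. As $(f_k^*)$ is bounded and weak*-null and $B_{22}^*$ is weak*-continuous, $(\varphi_k)$ is bounded and weak*-null. Moreover $A_{22}^*\varphi_k=(B_{22}A_{22})^*f_k^*=f_k^*+o(1)$. Since $\|f_k^*\|=1$ and $\|A_{22}\|\le\sqrt C$, we get $\liminf_k\|\varphi_k\|\ge C^{-1/2}$.

**Step 5: bound $B_{22}QA_{11}$ from below.** We have $Q^*\varphi_k=\sum_j\varphi_k(j)q_j$, so $\|Q^*\varphi_k\|\ge\kappa\|\varphi_k\|$ by (7), and $(Q^*\varphi_k)$ is again bounded and weak*-null. Hence $A_{11}^*Q^*\varphi_k=\alpha Q^*\varphi_k+o(1)$. Since $A_{11}^*Q^*\varphi_k=(B_{22}QA_{11})^*f_k^*$ and $\|f_k^*\|=1$,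
$$\|B_{22}QA_{11}\|\ge\liminf_k\|A_{11}^*Q^*\varphi_k\|\ge|\alpha|\,\kappa\,\liminf_k\|\varphi_k\|\ge|\alpha|\,\kappa\,C^{-1/2}\ge\frac\kappa C.\tag{9}$$
Together, (8) and (9) give $t\kappa/C\le2C$, that is, $C\ge\sqrt{\kappa t/2}$.

The constant $\kappa$ depends only on $Y$ and its basis. Letting $t\to\infty$, no finite $K(1)$ exists, so the uniform factorization property fails for $Y\oplus c_0$. This proves (iii), and with it the remaining part of (i). $\blacksquare$
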